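\title{Counting several graphs in different colors: a counterexample and a sharp constant for a colored generalized Tur\'an problem}

\begin{abstract}
Color the edges of an $F$-free graph on $n$ vertices with colors $1,\dots,k$ and count the copies of $H_1$ in color $1$, the copies of $H_2$ in color $2$, and so on. The largest possible total lies between $\max_i \mathrm{ex}(n,H_i,F)$ and $k\max_i \mathrm{ex}(n,H_i,F)$, where $\mathrm{ex}(n,H,F)$ is the generalized Tur\'an number. We disprove the conjecture that the lower bound is asymptotically correct: the graphs $F=2K_{1,3}$, $H_1=K_{1,2}$, $H_2=2K_3$ exceed it by a factor of at least $10/9$. We also show that for every $k$ the constant $k$ in the upper bound cannot be replaced by a smaller one, even when $F$ is connected and bipartite and all $H_i$ are connected. The proof reduces the problem to a finite one and builds a forbidden graph that lets $k$ extremal configurations coexist at $k$ different scales.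
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite and simple. For graphs $H$ and $G$, let $\mathcal N(H,G)$ be the number of subgraphs of $G$ isomorphic to $H$; we call them \emph{copies} of $H$, write $H\subseteq G$ if there is one, and say that $G$ is \emph{$H$-free} otherwise. The generalized Tur\'an number $\mathrm{ex}(n,H,F)$ is the largest value of $\mathcal N(H,G)$ over all $F$-free graphs $G$ on $n$ vertices. For $H=K_2$ it is the largest number of edges of such a graph.

Now let $H_1,\dots,H_k$ and $F$ be fixed graphs, where each $H_i$ has at least one edge and no isolated vertices. Given a graph $G$ whose edges are colored with colors $1,\dots,k$, let $G_i$ be the graph on $V(G)$ formed by the edges of color $i$. We define $\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)$ as the largest value of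
\[
\sum_{i=1}^k \mathcal N(H_i,G_i)
\]
over all $F$-free graphs $G$ on $n$ vertices and all colorings of their edges. The whole graph $G$ must avoid $F$, and each edge serves one of the $k$ counts only. We have
\begin{equation}\label{eq:trivial}
\max_{i\le k}\mathrm{ex}(n,H_i,F)\ \le\ \mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)\ \le\ \sum_{i=1}^k\mathrm{ex}(n,H_i,F)\ \le\ k\max_{i\le k}\mathrm{ex}(n,H_i,F):
\end{equation}
for the first inequality give color $i$ to all edges of an extremal graph for $H_i$, and for the second note that every $G_i$ is $F$-free. So the order of magnitude is settled and the constant is in question. The following conjecture comes from Gerbner's paper \cite{Gerbner}: as $n\to\infty$,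
\begin{equation}\label{eq:conj}
\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)=(1+o(1))\max_{i\le k}\mathrm{ex}(n,H_i,F).
\end{equation}

Two simple computations make \eqref{eq:conj} the natural guess. If $H_1=\dots=H_k=H$, then a copy of $H$ in $G$ has an edge, so it lies in at most one $G_i$, and the lower bound in \eqref{eq:trivial} is an equality. (This is why edgeless graphs are excluded: for $H_1=H_2=K_1$ and $F=K_2$ the colored count is $2n$, while $\mathrm{ex}(n,K_1,K_2)=n$.) Next, suppose that $F$ is connected and $\mathrm{ex}(n,H_i,F)=(c_i+o(1))n^r$ for all $i$, with one exponent $r\ge1$. The obvious way to use all colors is to split the vertex set into parts of sizes about $\lambda_1n,\dots,\lambda_kn$ with $\sum\lambda_i=1$ and to place an extremal graph for $H_i$, in color $i$, on the $i$th part. This yields $(\sum_i c_i\lambda_i^r+o(1))n^r$, and $\sum_i c_i\lambda_i^r\le\max_i c_i$. Splitting the vertices gains nothing.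

The colors can, however, share almost all vertices and divide only the edges, and this is how the conjecture fails. Write $tA$ for the disjoint union of $t$ copies of $A$.

\begin{theorem}\label{thm:small}
Let $F=2K_{1,3}$, $H_1=K_{1,2}$ and $H_2=2K_3$. Then
\[
\mathrm{ex}(n,H_1,F)=\tfrac12n^2+O(n),\qquad \mathrm{ex}(n,H_2,F)\le\tfrac7{18}n^2+O(n),
\]
\[
\mathrm{ex}^{\mathrm{col}}(n,(H_1,H_2),F)\ge\tfrac59n^2-O(n).
\]
Hence $\liminf_{n}\mathrm{ex}^{\mathrm{col}}(n,(H_1,H_2),F)/\max_i\mathrm{ex}(n,H_i,F)\ge\frac{10}9$, and \eqref{eq:conj} is false.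
\end{theorem}

In this example $F$ and $H_2$ are disconnected and the gain is modest. Neither feature is essential.

\begin{theorem}\label{thm:sharp}
For every $k\ge2$ and $\varepsilon>0$ there are a connected bipartite graph $F$ and connected graphs $H_1,\dots,H_k$, each with at least one edge, such that
\[
\liminf_{n\to\infty}\frac{\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)}{\max_i\mathrm{ex}(n,H_i,F)}\ \ge\ k-\varepsilon .
\]
\end{theorem}

By \eqref{eq:trivial} the ratio never exceeds $k$, so the supremum of this limit inferior over all choices of $F,H_1,\dots,H_k$ is exactly $k$. We do not claim that the value $k$ itself is attained.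

Section~\ref{sec:small} proves Theorem~\ref{thm:small}. For Theorem~\ref{thm:sharp} we use host graphs made of a part of bounded size joined to one large independent set, which all colors share. Section~\ref{sec:finite} shows that for suitable $H_i$ such hosts are asymptotically extremal, so that only a finite problem about the bounded part remains. Section~\ref{sec:F} builds a graph $F$ that restricts the degrees in the bounded part in a prescribed way and settles $k=2$ by hand. Section~\ref{sec:scales} treats general $k$.

Throughout, $|R|$ is the number of vertices of $R$, $\overline K_M$ is the edgeless graph on $M$ vertices, $A\vee B$ is the \emph{join} (the disjoint union of $A$ and $B$ together with all edges between them), and $G[U]$ is the subgraph of $G$ induced by $U$. The vertex of degree $m$ of a star $K_{1,m}$ with $m\ge 2$ is its \emph{center}, so that $\mathcal N(K_{1,m},G)=\sum_{v}\binom{d(v)}{m}$.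

\section{A hub and disjoint triangles}\label{sec:small}

A graph without two disjoint copies of $K_{1,3}$ can have a vertex $v$ adjacent to everything, and the edges at $v$ alone carry about $n^2/2$ copies of $K_{1,2}$. The graph $G-v$ may still have maximum degree $2$. Its edges add only $O(n)$ copies of $K_{1,2}$, so they are free for a second color. We need a graph $H_2$ that appears quadratically often in $G-v$ but does not gain too much when it may also use the edges at $v$.

\begin{proof}[Proof of Theorem~\ref{thm:small}]
\emph{Upper bounds.} Let $G$ be an $F$-free graph on $n$ vertices.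

Suppose first that some vertex $v$ has degree at least $7$. If a vertex $u\ne v$ had three neighbors in $G-v$, they would form with $u$ a copy of $K_{1,3}$ on four vertices avoiding $v$, and $v$ would have at least $7-4=3$ neighbors outside it, giving $2K_{1,3}$. So $G-v$ has maximum degree at most $2$. Then at most $\binom{n-1}2$ copies of $K_{1,2}$ are centered at $v$, and every other vertex has degree at most $3$ in $G$ and is the center of at most $3$ copies; thus $\mathcal N(K_{1,2},G)\le\binom{n-1}2+3(n-1)$. A triangle of $G-v$ is a component of $G-v$, so there are at most $n/3$ of these. A triangle through $v$ is determined by an edge of $G-v$, and $G-v$ has at most $n$ edges. In a copy of $2K_3$ at most one triangle contains $v$, so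
\[
\mathcal N(2K_3,G)\le\frac12\Big(\frac n3\Big)^2+\frac n3\cdot n=\frac7{18}n^2 .
\]

Suppose next that all degrees are at most $6$. Then $\mathcal N(K_{1,2},G)\le\binom62n=15n$. Two vertices of degree at least $3$ at distance at least $3$ have disjoint closed neighborhoods and would be the centers of a copy of $2K_{1,3}$. So all vertices of degree at least $3$ lie within distance $2$ of any one of them, and there are at most $1+6+6\cdot5=37$ such vertices. Each lies in at most $\binom62=15$ triangles. Every other triangle consists of vertices of degree $2$ and is a component of $G$. Hence $G$ has at most $n/3+37\cdot15$ triangles, and $\mathcal N(2K_3,G)\le n^2/18+O(n)$.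

The two cases give both upper bounds. The star $K_{1,n-1}$ is $F$-free, since all its edges share a vertex, and contains $\binom{n-1}2$ copies of $K_{1,2}$; so $\mathrm{ex}(n,H_1,F)=\frac12n^2+O(n)$.

\emph{The colored lower bound.} Let $q=\lfloor(n-1)/3\rfloor$, and let $G$ consist of a vertex $v$ adjacent to all other vertices, where $G-v$ consists of $q$ disjoint triangles and at most two isolated vertices. One of two disjoint copies of $K_{1,3}$ in $G$ would avoid $v$, and $G-v$ has maximum degree at most $2$; so $G$ is $F$-free. Give color $1$ to the edges at $v$ and color $2$ to the others. The colored count is $\binom{n-1}2+\binom q2=\frac12n^2+\frac1{18}n^2-O(n)=\frac59n^2-O(n)$. Since $\frac7{18}<\frac12$, the ratio in the theorem is at least $\frac59\big/\frac12-o(1)=\frac{10}9-o(1)$.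
\end{proof}

\begin{remark}
The uncolored graph $G$ contains at least $\binom q2+3q(q-1)=\frac7{18}n^2-O(n)$ copies of $2K_3$, since each of the $3q$ triangles through $v$ is disjoint from $q-1$ triangles of $G-v$; so the second bound of the theorem is tight. What matters is that $\frac7{18}\le\frac12$. With $2K_2$ in place of $2K_3$ the same coloring gives about $\frac12n^2+\frac12n^2$, which loses to the uncolored count: $G$ has about $\frac12n^2$ copies of $2K_2$ avoiding $v$ and about $n^2$ through $v$.
\end{remark}

\section{Reduction to a finite problem}\label{sec:finite}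

To approach the ratio $k$ we need precise asymptotics of $\mathrm{ex}(n,H_i,F)$ for graphs $F$ that we are free to design. This is possible when $H_i$ contains many vertices with the same neighborhood, because then almost all copies of $H_i$ sit on a bounded set of vertices of linear degree.

In this section $F$ is a bipartite graph with $f$ vertices and at least one edge. We call a graph $R$ a \emph{kernel} for $F$ if $R\vee\overline K_M$ is $F$-free for every $M\ge0$. Recall that a \emph{vertex cover} of $F$ is a set $C\subseteq V(F)$ that meets every edge; equivalently, $V(F)\setminus C$ is independent.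

\begin{lemma}\label{lem:cover}
For a graph $R$ the following are equivalent: \textup{(i)} $R$ is a kernel for $F$; \textup{(ii)} $R\vee\overline K_f$ is $F$-free; \textup{(iii)} $F[C]\not\subseteq R$ for every vertex cover $C$ of $F$.
\end{lemma}

\begin{proof}
Statement (ii) is a special case of (i). If $C$ is a vertex cover with $F[C]\subseteq R$, embed $F[C]$ in $R$ and map the other vertices of $F$ injectively into $\overline K_f$; every edge of $F$ lies inside $C$ or joins $C$ to its complement, so this embeds $F$ in $R\vee\overline K_f$. Hence (ii) implies (iii). If $F$ embeds in $R\vee\overline K_M$, the set $C$ of vertices mapped into $R$ has an independent complement and $F[C]\subseteq R$. Hence (iii) implies (i).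
\end{proof}

For instance, if $a\le b$, the kernels for $K_{a,b}$ are the graphs with fewer than $a$ vertices, because every vertex cover contains a whole side and the smaller side is an independent vertex cover. In general, the graph with no vertices is a kernel, as $F$ has an edge, and a kernel has fewer than $f$ vertices, as otherwise $R\vee\overline K_f\supseteq K_{f,f}\supseteq F$. So there are finitely many kernels up to isomorphism, and for any graph $J$ we may define
\[
\rho_F(J)=\max\{\mathcal N(J,R): R\text{ a kernel for }F\}.
\]
Here it matters that $F$ is bipartite: otherwise every edgeless graph would be a kernel.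

\begin{lemma}\label{lem:reduction}
Let $J$ be a graph with at least one vertex and let $r=f+1$. Then, as $n\to\infty$,
\[
\mathrm{ex}(n,J\vee\overline K_r,F)\le(\rho_F(J)+o(1))\,\frac{n^r}{r!}.
\]
\end{lemma}

\begin{proof}
Let $G$ be $F$-free on $n$ vertices and put $\rho=\rho_F(J)$. Since $F\subseteq K_{f,f}$, the graph $G$ is $K_{f,f}$-free, that is,
\begin{equation}\label{eq:codeg}
\text{every set of $f$ vertices of $G$ has at most $f-1$ common neighbors.}
\end{equation}
For $U\subseteq V(G)$ let $d(U)$ be the number of common neighbors of $U$, and for a copy $J'$ of $J$ put $d(J')=d(V(J'))$. Every copy of $J\vee\overline K_r$ consists of a copy $J'$ of $J$, a set of $r$ common neighbors of $V(J')$, and all edges between the two. Therefore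
\begin{equation}\label{eq:sum}
\mathcal N(J\vee\overline K_r,G)\le\sum_{J'}\binom{d(J')}r ,
\end{equation}
where $J'$ runs over the copies of $J$ in $G$. Fix $\eta\in(0,1)$, and call $J'$ \emph{light} if $d(J')<\eta n$ and \emph{heavy} otherwise. There can be many light copies, and we show that together they contribute little; there are boundedly many heavy copies, and we compare them with a kernel.

\emph{Light copies.} The sum $\sum_{|U|=|J|}\binom{d(U)}f$ counts the pairs $(U,S)$ in which $|U|=|J|$, $|S|=f$, and every vertex of $U$ is adjacent to every vertex of $S$. Given $S$, the set $U$ consists of common neighbors of $S$, so by \eqref{eq:codeg} there are at most $2^{f-1}$ choices for it. The sum is therefore at most $2^{f-1}n^f$. At most $|J|!$ copies of $J$ have a given vertex set, and $\binom d{f+1}\le d\binom df$ for all $d\ge0$. Hence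
\[
\sum_{J'\text{ light}}\binom{d(J')}r\le\eta n\cdot|J|!\cdot2^{f-1}n^f=|J|!\,2^{f-1}\,\eta\,n^r .
\]

\emph{Heavy copies.} All vertices of a heavy copy lie in $L=\{y:d(y)\ge\eta n\}$. Let $b=\lceil f/\eta\rceil$. We claim that $|L|<b$ once $n>b(f-1)\binom bf$. Otherwise take $L'\subseteq L$ with $|L'|=b$ and count the pairs $(x,y)$ with $y\in L'$ and $x$ adjacent to $y$. There are at least $b\eta n\ge fn$ of them. By \eqref{eq:codeg}, at most $(f-1)\binom bf$ vertices $x$ have $f$ or more neighbors in $L'$; each of these is in at most $b$ pairs, and every other $x$ is in at most $f-1$ pairs. So $fn\le(f-1)n+b(f-1)\binom bf$, which contradicts the choice of $n$.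

For a vertex $x$ let $A(x)=N(x)\cap L$ be its \emph{trace}. The vertex $x$ is a common neighbor of a copy $J'\subseteq G[L]$ exactly when $J'\subseteq G[A(x)]$, so
\[
\sum_{J'\subseteq G[L]}d(J')=\sum_{x\in V(G)}\mathcal N(J,G[A(x)]).
\]
Suppose that a set $A\subseteq L$ is the trace of at least $f$ vertices. These vertices lie outside $A$ and are adjacent to all of $A$, so $G\supseteq G[A]\vee\overline K_f$. By Lemma~\ref{lem:cover}, $G[A]$ is a kernel and $\mathcal N(J,G[A])\le\rho$. At most $f2^b$ vertices have a trace shared by fewer than $f$ vertices, and each of them contributes at most $b^{|J|}$ to the sum. Using $d(J')\le n$, we obtain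
\[
\sum_{J'\text{ heavy}}\binom{d(J')}r\le\frac{n^{r-1}}{r!}\sum_{J'\subseteq G[L]}d(J')\le\frac{n^{r-1}}{r!}\big(\rho n+f2^bb^{|J|}\big).
\]

Adding the two estimates in \eqref{eq:sum} shows that $\limsup_n \mathrm{ex}(n,J\vee\overline K_r,F)\,r!/n^r\le\rho+r!\,|J|!\,2^{f-1}\eta$. Let $\eta\to0$.
\end{proof}

The choice $r>f$ supplies the factor $\eta$ for the light copies, and some such condition is needed. For $F=K_{1,2}$ the only kernel is the graph with no vertices, so $\rho_F(K_1)=0$, but for $r=1$ we have $\mathrm{ex}(n,K_1\vee\overline K_1,F)=\lfloor n/2\rfloor$.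

The colored construction divides a kernel among the colors and lets all of them use the same independent set.

\begin{proposition}\label{prop:finite}
Let $J_1,\dots,J_k$ be graphs with at least one vertex, let $r=f+1$, and let $H_j=J_j\vee\overline K_r$. Each $H_j$ is connected and has an edge. If the disjoint union of the graphs $R_1,\dots,R_k$ is a kernel for $F$ and $\sum_j\mathcal N(J_j,R_j)>0$, then
\[
\liminf_{n\to\infty}\frac{\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)}{\max_j\mathrm{ex}(n,H_j,F)}\ \ge\ \frac{\sum_j\mathcal N(J_j,R_j)}{\max_j\rho_F(J_j)} .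
\]
\end{proposition}

\begin{proof}
A join of two graphs with at least one vertex each is connected and has an edge. Let $R^*$ be the disjoint union of the $R_j$ and let $G=R^*\vee I$, where $I=\overline K_{n-|R^*|}$; it is $F$-free. Give color $j$ to the edges inside $R_j$ and to the edges between $R_j$ and $I$; this colors all edges of $G$. A copy $J'$ of $J_j$ in $R_j$ and a set $S$ of $r$ vertices of $I$ give a copy of $H_j$ in color $j$, from which $J'$ and $S$ are recovered as its parts in $R^*$ and in $I$. Hence
\[
\mathrm{ex}^{\mathrm{col}}(n,(H_1,\dots,H_k),F)\ge\sum_j\mathcal N(J_j,R_j)\binom{n-|R^*|}r=(1-o(1))\sum_j\mathcal N(J_j,R_j)\,\frac{n^r}{r!}.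
\]
This is positive for large $n$, so $\max_j\mathrm{ex}(n,H_j,F)>0$ by \eqref{eq:trivial}, and $\max_j\rho_F(J_j)>0$ because $R^*$ is a kernel containing every $R_j$. Lemma~\ref{lem:reduction} bounds the denominator by $(\max_j\rho_F(J_j)+o(1))\,n^r/r!$.
\end{proof}

The remaining task is finite: find $F$, graphs $J_j$ and a kernel with disjoint parts $R_j$ such that each $R_j$ \emph{by itself} contains almost $\rho_F(J_j)$ copies of $J_j$, and the numbers $\rho_F(J_j)$ are almost equal.

\section{A forbidden graph that prescribes degrees}\label{sec:F}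

The parts $R_j$ compete for the vertices of one kernel, so the loss from splitting described in Section~\ref{sec:intro} threatens again. It is avoided if the optimal configurations live at different scales, say a few vertices of very large degree for one color and many vertices of smaller degree for another. We therefore want an $F$ whose kernels obey a staircase of conditions of the form ``fewer than $c_i$ vertices have degree at least $T_i$.'' By Lemma~\ref{lem:cover} this amounts to designing the small vertex covers of $F$.

Let $\ell$, $x_0$, $c_1,\dots,c_\ell$, $D_1,\dots,D_\ell$ be positive integers, and put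
\[
x_i=c_iD_i\ \ (1\le i\le\ell),\qquad s=x_0+x_1+\dots+x_\ell-1,\qquad T_i=\sum_{h=1}^ic_h+\sum_{h=i}^\ell x_h .
\]
The \emph{staircase graph} $F$ with these parameters has disjoint vertex classes $W_0,\dots,W_\ell$, $Y_1,\dots,Y_\ell$ and $P$ with $|W_i|=x_i$ and $|Y_i|=c_i$, and the following edges (see Figure~\ref{fig:F}):
\begin{itemize}
\item for $1\le i\le\ell$, all edges between $W_{i-1}$ and $Y_i$;
\item for $1\le i\le\ell$, each vertex of $Y_i$ is adjacent to $D_i$ vertices of $W_i$, and these sets partition $W_i$, so that $F[Y_i\cup W_i]=c_iK_{1,D_i}$;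
\item each vertex of $W_\ell$ has $s+1$ neighbors of degree one, and these form $P$.
\end{itemize}
Every edge has exactly one end in $W_0\cup\dots\cup W_\ell$, so $F$ is bipartite. It is connected, because each $F[W_{i-1}\cup Y_i]$ is connected, each vertex of $W_i$ has a neighbor in $Y_i$, and each vertex of $P$ has a neighbor in $W_\ell$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\foreach \y in {-0.4,0.4} \draw[gray] (0,\y) -- (1.5,0);
\foreach \y in {-0.8,0,0.8} \draw[very thick] (1.5,0) -- (3,\y);
\foreach \y in {-0.8,0,0.8} \foreach \z in {-0.5,0.5} \draw[gray] (3,\y) -- (4.5,\z);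
\draw[very thick] (4.5,0.5) -- (6,0.8);
\draw[very thick] (4.5,-0.5) -- (6,-0.8);
\foreach \y in {0.2,0.4,0.6,0.8,1.0,1.2,1.4} {
  \draw[gray] (6,0.8) -- (7.5,\y);
  \draw[gray] (6,-0.8) -- (7.5,-\y);
  \draw[fill=white] (7.5,\y) circle (1.6pt);
  \draw[fill=white] (7.5,-\y) circle (1.6pt); }
\foreach \y in {-0.4,0.4} \fill (0,\y) circle (2.4pt);
\foreach \y in {-0.8,0,0.8} \fill (3,\y) circle (2.4pt);
\foreach \y in {-0.8,0.8} \fill (6,\y) circle (2.4pt);
\draw[fill=white] (1.5,0) circle (2.4pt);
\foreach \z in {-0.5,0.5} \draw[fill=white] (4.5,\z) circle (2.4pt);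
\node at (0,-1.8) {$W_0$}; \node at (1.5,-1.8) {$Y_1$}; \node at (3,-1.8) {$W_1$};
\node at (4.5,-1.8) {$Y_2$}; \node at (6,-1.8) {$W_2$}; \node at (7.5,-1.8) {$P$};
\end{tikzpicture}
\caption{The staircase graph with $\ell=2$, $x_0=2$, $(c_1,D_1)=(1,3)$, $(c_2,D_2)=(2,1)$ and $s=6$. Black and white vertices form the two sides of the bipartition. The thick edges are the star forests $K_{1,3}$ and $2K_{1,1}$. The vertex cover $W_0\cup W_1\cup W_2$ is independent, the cover $Y_1\cup W_1\cup W_2$ induces $K_{1,3}$ and two isolated vertices, and the cover $Y_1\cup Y_2\cup W_2$ induces $2K_{1,1}$ and one isolated vertex.}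
\label{fig:F}
\end{figure}

\begin{lemma}\label{lem:stair}
Let $F$ be the staircase graph above.
\begin{itemize}
\item[\textup{(a)}] If $|R|\le s$ and $c_iK_{1,D_i}\not\subseteq R$ for all $i=1,\dots,\ell$, then $R$ is a kernel for $F$.
\item[\textup{(b)}] If $R$ is a kernel for $F$, then $|R|\le s$, and for each $i=1,\dots,\ell$ fewer than $c_i$ vertices of $R$ have degree at least $T_i$.
\end{itemize}
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:cover}(iii) in both parts.

(a) Suppose that $C$ is a vertex cover of $F$ with $F[C]\subseteq R$; then $|C|\le s$. A vertex outside $C$ has all its neighbors in $C$. Each vertex of $W_\ell$ has more than $s$ neighbors, so $W_\ell\subseteq C$. Since $|W_0|+\dots+|W_\ell|=s+1$, some class $W_h$ is not contained in $C$. Let $i-1$ be the largest such $h$. Then $1\le i\le\ell$ and $W_i\subseteq C$, and $Y_i\subseteq C$ because a vertex of $W_{i-1}\setminus C$ is adjacent to all of $Y_i$. So $c_iK_{1,D_i}=F[Y_i\cup W_i]\subseteq F[C]\subseteq R$, a contradiction.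

(b) The set $W_0\cup\dots\cup W_\ell$ is an independent vertex cover with $s+1$ vertices, so a kernel has at most $s$ vertices. For $1\le i\le\ell$ let
\[
C_i=Y_1\cup\dots\cup Y_i\cup W_i\cup\dots\cup W_\ell,\qquad |C_i|=T_i .
\]
An edge between $W_{h-1}$ and $Y_h$ has exactly one end in $C_i$: the end in $Y_h$ if $h\le i$ and the end in $W_{h-1}$ if $h>i$. An edge between $Y_h$ and $W_h$ has its end in $Y_h$ in $C_i$ if and only if $h\le i$, and its end in $W_h$ in $C_i$ if and only if $h\ge i$. An edge between $W_\ell$ and $P$ has exactly its end in $W_\ell$ in $C_i$. So $C_i$ is a vertex cover, and $F[C_i]$ is $c_iK_{1,D_i}$ on $Y_i\cup W_i$ together with isolated vertices.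

Suppose that $R$ has $c_i$ vertices of degree at least $T_i$. Map $Y_i$ bijectively onto them. Then map the vertices of $W_i$ one at a time, each to an unused neighbor of the image of its neighbor in $Y_i$, and finally map the remaining vertices of $C_i$ to arbitrary unused vertices. At each step fewer than $T_i$ vertices of $R$ have been used, while the image of each vertex of $Y_i$ has at least $T_i$ neighbors and $|R|>T_i$. So $F[C_i]\subseteq R$, and $R$ is not a kernel.
\end{proof}

The pendant set $P$ is what anchors part (a): without it, $Y_1\cup\dots\cup Y_\ell$ would be an independent vertex cover and every kernel would have fewer than $\sum_hc_h$ vertices.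

Two steps of the staircase already prove Theorem~\ref{thm:sharp} for $k=2$.

\begin{example}\label{ex:two}
Let $D\ge6$ and $s=\binom{D+2}5$. Take $\ell=2$, $(c_1,D_1)=(1,D)$, $(c_2,D_2)=(2,1)$ and $x_0=s-D-1$; then $x_0+x_1+x_2-1=s$, as required, and $T_1=1+D+2=D+3$, $T_2=1+2+2=5$. Let $J_1=K_{1,5}$ and $J_2=K_1$. By Lemma~\ref{lem:stair}(b), a kernel has at most $s$ vertices, all degrees are at most $D+2$, and at most one vertex has degree $5$ or more. Hence $\rho_F(J_1)\le\binom{D+2}5=s$ and $\rho_F(J_2)\le s$. Let $R_1=K_{1,D-1}$ and $R_2=\overline K_{s-D}$. Their union has $s$ vertices, maximum degree $D-1$, and no two disjoint edges, so it is a kernel by Lemma~\ref{lem:stair}(a). Proposition~\ref{prop:finite}, with $H_1=K_{1,5}\vee\overline K_r$ and $H_2=K_{1,r}$, gives the ratio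
\[
\frac{\binom{D-1}5+s-D}{s}\ \longrightarrow\ 2\qquad(D\to\infty).
\]
The first color needs only $D=o(s)$ vertices of the kernel to be nearly optimal, and the second color does not notice their absence.
\end{example}

\section{Stars at $k$ scales}\label{sec:scales}

\subsection*{What the parameters must achieve}

For $k$ colors we need $k$ scales, and we detect them with stars: $\sum_v\binom{d(v)}m$ is dominated by the few largest degrees when $m$ is large and by more numerous smaller degrees when $m$ is small. If $c_1=1$ and $T_1>\dots>T_\ell$, Lemma~\ref{lem:stair}(b) says that a kernel $R$ has no vertex of degree at least $T_1$, fewer than $c_{i+1}$ vertices with degree in $[T_{i+1},T_i)$ for $1\le i<\ell$, and at most $s$ vertices of degree below $T_\ell$. Therefore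
\begin{equation}\label{eq:stars}
\mathcal N(K_{1,m},R)\le\frac1{m!}\Big(\sum_{i=1}^{\ell-1}c_{i+1}T_i^{\,m}+s\,T_\ell^{\,m}\Big)\qquad(m\ge 2).
\end{equation}
When the $x_i$ decrease rapidly, $T_i$ is close to $x_i=c_iD_i$.

The difficulty is the gap between the two parts of Lemma~\ref{lem:stair}. To realize the term $c_{i+1}T_i^m$ we need about $c_{i+1}$ vertices of degree about $c_iD_i$, while part (a) allows fewer than $c_i$ \emph{disjoint} stars $K_{1,D_i}$. A complete bipartite graph such as $K_{c_{i+1}-1,\,x_i-1}$ reconciles the two, because its vertices of large degree share their neighbors. But the graphs for $i-1$ and for $i$ cannot be used together: if $x_{i-1}>x_i$, then $K_{c_i-1,\,x_{i-1}-1}$ already contains $c_i-1$ disjoint copies of $K_{1,D_i}$, and nothing is left for the next graph. We therefore spend two steps on each color, $\ell=2k$. Color $j$ receives a complete bipartite graph $R_j$ with sides about $c_{2j}$ and $x_{2j-1}$. We make $c_{2j-1}$ much larger than $c_{2j-2}$, so that $R_1,\dots,R_{j-1}$ use a negligible share of the stars allowed at step $2j-1$,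 and we make $D_{2j-1}$ and $D_{2j}$ larger than all degrees in $R_{j+1},\dots,R_k$.

All sizes will be powers of a large integer $N$, up to constant factors: $c_{2j}$ of order $N^{\gamma_j}$, $x_{2j-1}=N^{a_j}$, $c_{2j+1}=N^{\gamma_j+1}$, $D_{2j}=N^{a_{j+1}+1}$ and $x_0=N^{a_1+1}$. Then $x_{2j}$ has order $N^{a_{j+1}+\gamma_j+1}$, and the terms of \eqref{eq:stars} have the exponents listed in Lemma~\ref{lem:exp}(b) below. For the star $K_{1,m_j}$ of color $j$, the term realized by $R_j$ has to dominate all others.

\subsection*{The exponents}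

Fix $k\ge2$ and let $m_j=2(k+1-j)$ for $1\le j\le k$, so $m_1=2k$ and $m_k=2$. Put $\gamma_0=-1$ and $\gamma_1=1$, and define
\begin{gather*}
h_u=2m_1(\gamma_u+1),\qquad \gamma_{u+1}=\gamma_u+(m_u-1)h_u\qquad(1\le u<k),\\
h_k=\sum_{u<k}h_u+2\gamma_k+4,\qquad a_{k+1}=\gamma_k,\qquad a_u=a_{u+1}+h_u\quad(u=k,\dots,1).
\end{gather*}
The ratio $(\gamma_{u+1}-\gamma_u)/(a_u-a_{u+1})=m_u-1$ lies strictly between $m_{u+1}$ and $m_u$; this separates the colors. The sizes of the $h_u$ serve to make the unwanted terms small.

\begin{lemma}\label{lem:exp}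
\begin{itemize}
\item[\textup{(a)}] $\gamma_0<\gamma_1<\dots<\gamma_k=a_{k+1}$, and $a_j-a_{j+1}>\gamma_j+1$ for $1\le j\le k$.
\item[\textup{(b)}] Let $1\le j\le k$ and $m=m_j$. Then $E_j=\gamma_j+ma_j$ is strictly larger than each of
\begin{gather*}
\gamma_u+ma_u\quad(1\le u\le k,\ u\ne j),\qquad \gamma_u+1+m(a_{u+1}+\gamma_u+1)\quad(1\le u<k),\\
a_1+1+m(2\gamma_k+1).
\end{gather*}
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $1\le u<k$ we have $m_u\ge4$, so $\gamma_{u+1}-\gamma_u\ge h_u>0$. Also $a_j-a_{j+1}=h_j\ge2\gamma_j+2$ for all $j$.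

(b) Let $\phi(u)=\gamma_u+ma_u$. For $1\le u<k$,
\[
\phi(u+1)-\phi(u)=(m_u-1)h_u-mh_u=h_u(m_u-1-m_j).
\]
This is positive for $u<j$, since then $m_u\ge m_j+2$, and negative for $u\ge j$, since then $m_u\le m_j$. So $\phi$ has its unique maximum $E_j$ at $u=j$.

For $1\le u<k$ we have $\gamma_{u+1}-\gamma_u\ge h_u\ge2m(\gamma_u+1)>1+m(\gamma_u+1)$. Adding $\gamma_u+ma_{u+1}$ to both ends gives $\phi(u+1)>\gamma_u+1+m(a_{u+1}+\gamma_u+1)$, and $\phi(u+1)\le E_j$.

Finally, let $\Sigma=\sum_{u<k}h_u$, so that $a_k=\gamma_k+h_k$ and $a_1=\gamma_k+h_k+\Sigma$. Then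
\[
\phi(k)-\big(a_1+1+m(2\gamma_k+1)\big)=(m-1)h_k-\Sigma-1-m(\gamma_k+1).
\]
Since $m\ge2$, we have $m-1\ge 1$ and $2(m-1)\ge m$, so $(m-1)h_k\ge\Sigma+2(m-1)(\gamma_k+2)\ge\Sigma+m(\gamma_k+1)+m$. The difference is thus at least $m-1>0$, and $\phi(k)\le E_j$.
\end{proof}

The last step is where $m_j\ge2$ is needed: for $m=1$ the exponent $a_1+1+(2\gamma_k+1)$ exceeds every $\gamma_u+a_u$.

For $k=2$ the recursion gives $m_1=4$, $m_2=2$, $h_1=8\cdot2=16$, $\gamma_2=1+3\cdot16=49$, $h_2=16+98+4=118$, and $(a_3,a_2,a_1)=(49,167,183)$. The four competing exponents are $1+183m$, $2+169m$, $49+167m$ and $184+99m$. For $m=4$ they equal $733$, $678$, $717$, $580$, and the first wins; for $m=2$ they equal $367$, $340$, $383$, $382$, and the third wins.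

\subsection*{The graphs}

The star counts will have order $N^{E_j}$, with exponents that depend on $j$, and then the largest of them alone would dominate the numerator in Proposition~\ref{prop:finite}. Counting $t$ disjoint stars raises the count roughly to the power $t$ and divides it by $t!$, which allows us to equalize the exponents; a constant factor in $c_{2j}$ then equalizes the leading coefficients. Put
\[
\Lambda=\prod_{u=1}^kE_u,\qquad t_j=\frac\Lambda{E_j},\qquad \kappa_j=m_j!\,(t_j!)^{1/t_j},\qquad J_j=t_jK_{1,m_j},
\]
so that
\begin{equation}\label{eq:norm}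
\frac1{t_j!}\Big(\frac{\kappa_jN^{E_j}}{m_j!}\Big)^{t_j}=N^\Lambda .
\end{equation}
All of these depend on $k$ only. For an integer $N\ge2$, let $F=F_N$ be the staircase graph with $\ell=2k$, $x_0=N^{a_1+1}$ and, for $1\le j\le k$,
\[
c_{2j-1}=N^{\gamma_{j-1}+1},\quad D_{2j-1}=N^{a_j-\gamma_{j-1}-1},\quad c_{2j}=\lceil\kappa_jN^{\gamma_j}\rceil,\quad D_{2j}=N^{a_{j+1}+1}.
\]
In particular $c_1=1$ and $D_1=N^{a_1}$. From now on $O$, $o$ and $\sim$ refer to $N\to\infty$ with $k$ fixed. We record two consequences of Lemma~\ref{lem:exp}(a).

First, $x_{2j-1}=N^{a_j}$ and $x_{2j}\sim\kappa_jN^{a_{j+1}+\gamma_j+1}$, and the exponents of $x_0,x_1,\dots,x_{2k}$ decrease strictly: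
\[
a_1+1>a_1>a_2+\gamma_1+1>a_2>\dots>a_k>a_{k+1}+\gamma_k+1=2\gamma_k+1 .
\]
Every $c_h$ is $O(N^{\gamma_k})$, since $\gamma_{j-1}+1\le\gamma_j\le\gamma_k$, and this is $o(x_{2k})$. Hence
\begin{equation}\label{eq:T}
s\sim N^{a_1+1},\qquad T_i\sim x_i\ \ (1\le i\le2k),\qquad T_1>T_2>\dots>T_{2k}\ \text{ for large }N .
\end{equation}
Second, $a_j-\gamma_{j-1}-1>a_j-\gamma_j-1>a_{j+1}$, and $a_{j+1}\ge\gamma_k$. Since the exponents are integers,
\begin{equation}\label{eq:D}
D_{2j-1}>N^{a_{j+1}},\qquad D_{2j}>N^{a_{j+1}}\quad(1\le j\le k),\qquad D_i\ge N^{\gamma_k+1}\quad(1\le i\le 2k).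
\end{equation}

\subsection*{No kernel does better than $N^\Lambda$}

\begin{lemma}\label{lem:upper}
For each $j$, $\rho_F(J_j)\le(1+o(1))N^\Lambda$.
\end{lemma}

\begin{proof}
Let $R$ be a kernel for $F$ and $m=m_j$. Since $c_1=1$ and the $T_i$ decrease, \eqref{eq:stars} applies. By \eqref{eq:T}, its terms satisfy
\begin{align*}
c_{2u}T_{2u-1}^{\,m}&\sim\kappa_uN^{\gamma_u+ma_u}&&(1\le u\le k),\\
c_{2u+1}T_{2u}^{\,m}&=O\big(N^{\gamma_u+1+m(a_{u+1}+\gamma_u+1)}\big)&&(1\le u<k),\\
s\,T_{2k}^{\,m}&=O\big(N^{a_1+1+m(2\gamma_k+1)}\big).
\end{align*}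
By Lemma~\ref{lem:exp}(b), all terms except $c_{2j}T_{2j-1}^{\,m}\sim\kappa_jN^{E_j}$ are $O(N^{E_j-1})$. So $\mathcal N(K_{1,m},R)\le(1+o(1))\kappa_jN^{E_j}/m!$, with an error term that does not depend on $R$. A copy of $J_j$ is determined by a set of $t_j$ copies of $K_{1,m}$, so $\mathcal N(J_j,R)\le\mathcal N(K_{1,m},R)^{t_j}/t_j!$, and \eqref{eq:norm} finishes the proof.
\end{proof}

\subsection*{One kernel that is nearly optimal for all colors}

Let $R_j=K_{p_j,q_j}$, where
\[
p_1=c_2-1,\quad q_1=D_1-1,\qquad p_j=c_{2j}-c_{2j-2},\quad q_j=(c_{2j-1}-c_{2j-2})D_{2j-1}\quad(2\le j\le k).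
\]
We call the side of size $p_j$ the \emph{center side} and the other the \emph{leaf side}. For $j\ge2$, $c_{2j-2}=O(N^{\gamma_{j-1}})$ is negligible against both $c_{2j}\sim\kappa_jN^{\gamma_j}$ and $c_{2j-1}=N^{\gamma_{j-1}+1}$; for $j=1$ we have $c_2\sim\kappa_1N$ and $D_1=N^{a_1}$. So for all $j$,
\begin{equation}\label{eq:pq}
p_j\sim\kappa_jN^{\gamma_j},\qquad q_j\sim N^{a_j},\qquad q_j\le N^{a_j},\qquad p_1+\dots+p_j=c_{2j}-1 .
\end{equation}

\begin{lemma}\label{lem:lower}
For large $N$, the disjoint union $R^*$ of $R_1,\dots,R_k$ is a kernel for $F$. Moreover, $\mathcal N(J_j,R_j)\ge(1-o(1))N^\Lambda$ for each $j$.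
\end{lemma}

\begin{proof}
We verify the hypotheses of Lemma~\ref{lem:stair}(a). By \eqref{eq:pq}, $|R^*|\le O(N^{\gamma_k})+kN^{a_1}$, which for large $N$ is less than $N^{a_1+1}=x_0\le s$.

Fix $i$. A vertex on the leaf side of $R_u$ has degree $p_u=O(N^{\gamma_k})$, which by \eqref{eq:D} is less than $D_i$ for large $N$. So every copy of $K_{1,D_i}$ in $R^*$ has its center on the center side and its leaves on the leaf side of some $R_u$, and a family of disjoint copies has at most $\min(p_u,\lfloor q_u/D_i\rfloor)$ members in $R_u$. If $i\in\{2j-1,2j\}$ and $u>j$, then $q_u\le N^{a_u}\le N^{a_{j+1}}<D_i$ by \eqref{eq:pq} and \eqref{eq:D}, so $R_u$ contains no member. It remains to bound the members in $R_1,\dots,R_j$.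
\begin{itemize}
\item If $i=2j$, there are at most $p_1+\dots+p_j=c_{2j}-1$.
\item If $i=2j-1$ with $j\ge2$, there are at most $p_1+\dots+p_{j-1}=c_{2j-2}-1$ in $R_1,\dots,R_{j-1}$ and at most $q_j/D_{2j-1}=c_{2j-1}-c_{2j-2}$ in $R_j$, in total at most $c_{2j-1}-1$.
\item If $i=1$, there are none, since $q_1<D_1$; and $0=c_1-1$.
\end{itemize}
In each case $c_iK_{1,D_i}\not\subseteq R^*$, so $R^*$ is a kernel.

To count, write $t=t_j$, $m=m_j$, $p=p_j$, $q=q_j$. Choose $t$ vertices on the center side of $R_j$ and assign to them pairwise disjoint $m$-element subsets of the leaf side. Different choices give different copies of $J_j$. As $t$ and $m$ are fixed while $p,q\to\infty$, \eqref{eq:pq} and \eqref{eq:norm} give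
\[
\mathcal N(J_j,R_j)\ge\binom pt\frac{q!}{(m!)^t\,(q-tm)!}\sim\frac1{t!}\Big(\frac{p\,q^m}{m!}\Big)^t\sim\frac1{t!}\Big(\frac{\kappa_jN^{\gamma_j+ma_j}}{m!}\Big)^t=N^\Lambda .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
By Lemmas~\ref{lem:upper} and~\ref{lem:lower},
\[
\frac{\sum_j\mathcal N(J_j,R_j)}{\max_j\rho_F(J_j)}\ge\frac{k(1-o(1))N^\Lambda}{(1+o(1))N^\Lambda}\ \longrightarrow\ k\qquad(N\to\infty).
\]
Fix $N$ so large that $R^*$ is a kernel and the left side is at least $k-\varepsilon$. This fixes the connected bipartite graph $F=F_N$, the number $r=|F|+1$, and the graphs $H_j=J_j\vee\overline K_r$. Proposition~\ref{prop:finite} shows that the $H_j$ are connected with at least one edge and, letting $n\to\infty$ with these graphs fixed, gives the stated bound.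
\end{proof}

\begin{thebibliography}{9}
\bibitem{Gerbner} D\'aniel Gerbner, \emph{Counting multiple graphs in generalized Tur\'an problems}, arXiv:2007.11645 (2020).
\end{thebibliography}
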